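\title{Joints on few lines: projected generically induced configurations are not always optimal}

\begin{abstract}
A joint of a set of lines in $\mathbb{F}^d$ is a point that lies on $d$ of the lines with linearly independent directions. Hyperplanes in general position in $\mathbb{F}^{d+\delta}$, followed by a general projection to $\mathbb{F}^d$, give configurations of lines and joints whose size is governed by a partial shadow problem for set families. We answer a question from a paper of Chao and Yu, which asks whether such a configuration always forms a given number $J$ of joints with the fewest possible lines. Over an infinite field the answer is yes for $d=2$ and no for every $d\ge 3$: these configurations need $d^2$ lines to form $2d$ joints, while $d^2-\lfloor (d-1)/2\rfloor$ lines suffice. The first failure for $d=3$ is $J=6$, where the true minimum is eight lines and the projected configurations need nine. We also show that they are optimal for $J\le d+2$ and not optimal for $\frac32(d+1)\le J\le 2d$.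
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $\mathbb{F}$ is an infinite field and $[n]=\{1,\dots,n\}$. Let $d\ge 2$. A \emph{joint} of a set $\mathcal L$ of lines in $\mathbb{F}^d$ is a point that lies on $d$ lines of $\mathcal L$ whose directions are linearly independent. For $J\ge 1$ let $M_d(J)$ be the least number of lines in $\mathbb{F}^d$ that form at least $J$ joints.

One joint needs $d$ lines. Two joints can share only the line through both, so they need $2d-1$ lines. In general $M_d(J)$ measures how much sharing is possible. The $d+1$ vertices of a simplex are joints of its $\binom{d+1}{2}$ edges, and $L$ lines in general position in the plane have $\binom L2$ joints. Both examples come from one construction. Take hyperplanes $H_1,\dots,H_n$ in general position in $\mathbb{F}^d$. Any $d$ of them meet in a point, any $d-1$ of them meet in a line, and the point indexed by a $d$-set $A\subseteq[n]$ is a joint of the $d$ lines indexed by the $(d-1)$-subsets of $A$. To form $J$ joints in this way one chooses $J$ sets $A$ and pays one line for each member of their shadow, the family of all their $(d-1)$-subsets.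

The construction can also be carried out in a space of higher dimension $r=d+\delta$ and then projected. Now the point indexed by an $r$-set $A$ lies on $r$ lines with independent directions, and only $d$ of them are needed. This leads to the following extremal function. For integers $r\ge1$, $m\ge1$ and $0\le k<r$, let $f(r,m,k)$ be the least size of a family $\mathcal B$ of $(r-1)$-subsets of $\mathbb N$ for which there is a family $\mathcal A$ of $m$ distinct $r$-subsets of $\mathbb N$ such that every $A\in\mathcal A$ has at least $r-k$ of its $(r-1)$-subsets in $\mathcal B$. The family $\mathcal B$ is a \emph{partial shadow} of $\mathcal A$; for $k=0$ it must contain the whole shadow, and $f(r,m,0)$ is the Kruskal--Katona bound.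

Let $\delta\ge0$ and $r=d+\delta$, let $H_1,\dots,H_n$ be hyperplanes in general position in $\mathbb{F}^r$, and let $\mathcal A$ be a family of $r$-subsets and $\mathcal B$ a family of $(r-1)$-subsets of $[n]$ such that every $A\in\mathcal A$ contains at least $d$ members of $\mathcal B$. Under a general linear projection $\mathbb{F}^r\to\mathbb{F}^d$, the lines $\bigcap_{i\in B}H_i$ with $B\in\mathcal B$ map to $|\mathcal B|$ lines, and the points $\bigcap_{i\in A}H_i$ with $A\in\mathcal A$ map to $|\mathcal A|$ joints of these lines (Proposition~\ref{prop:projection}). The resulting set of lines is a \emph{projected generically induced configuration} with parameter $\delta$; for $\delta=0$ it is \emph{generically induced}. The least number of lines in such a configuration with parameter $\delta$ and with $J$ joints of this form is $f(d+\delta,J,\delta)$. We put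
\[
P_d(J)=\min_{\delta\ge0}f(d+\delta,J,\delta),
\]
a definition that also makes sense for $d=1$, and we have $M_d(J)\le P_d(J)$ for $d\ge2$.

Projection does help. Bollob\'as and Eccles showed that $f(5,6,1)\le12<13=f(4,6,0)$, so six joints in $\mathbb{F}^4$ are formed more cheaply with $\delta=1$ than with $\delta=0$. Once all values of $\delta$ are allowed, one may guess that nothing better exists. The guess is correct in the plane and for the first few values of $J$ in every dimension, as we shall see. The following question comes from the paper of Chao and Yu \cite{CY}.

\begin{quote}
\emph{Is $M_d(J)=P_d(J)$ for every $d\ge2$ and every $J\ge1$? That is, is some projected generically induced configuration always optimal?}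
\end{quote}

In \cite{CY} the formula is written with a maximum over $\delta$. Adding one new common element to all sets in $\mathcal A$ and $\mathcal B$ shows that $f(d+\delta+1,J,\delta+1)\le f(d+\delta,J,\delta)$, so the maximum is just $f(d,J,0)$, and the best projected configuration corresponds to the minimum. We read the question with the minimum. The answer is negative in every dimension $d\ge3$.

\begin{theorem}\label{thm:answer}
\leavevmode
\begin{enumerate}
\item[(a)] $M_2(J)=P_2(J)$ for all $J\ge1$.
\item[(b)] For every $d\ge3$ there is a set of at most $d^2-\lfloor(d-1)/2\rfloor$ lines in $\mathbb{F}^d$ with exactly $2d$ joints, and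
\[
M_d(2d)\le d^2-\lfloor(d-1)/2\rfloor<d^2=P_d(2d).
\]
\item[(c)] $M_3(6)=8<9=P_3(6)$.
\end{enumerate}
Hence $M_d(J)=P_d(J)$ holds for all $J$ if and only if $d=2$, and the gap $P_d(2d)-M_d(2d)$ is unbounded as $d$ grows.
\end{theorem}

Since the configurations in (b) have exactly $2d$ joints, the negative answer stands if ``at least $J$ joints'' in the definition of $M_d(J)$ is replaced by ``exactly $J$ joints''. The combinatorial half of the proof is the exact value of $P_d(J)$ for small $J$.

\begin{theorem}\label{thm:shadow}
For $d\ge1$ and $1\le J\le 2d$,
\[
P_d(J)=\begin{cases}Jd-\binom J2,& J\le d+1,\\[2pt] \lceil Jd/2\rceil,& d+1\le J\le 2d.\end{cases}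
\]
\end{theorem}

Within this range we can decide the question at both ends.

\begin{theorem}\label{thm:range}
\leavevmode
\begin{enumerate}
\item[(a)] If $d\ge2$ and $J\le d+2$, then $M_d(J)=P_d(J)$.
\item[(b)] If $d\ge3$ and $\frac32(d+1)\le J\le 2d$, then $M_d(J)\le\lceil Jd/2\rceil-1<P_d(J)$.
\end{enumerate}
In particular, for $d=3$ the smallest $J$ with $M_3(J)\ne P_3(J)$ is $J=6$.
\end{theorem}

We do not settle the range $d+3\le J<\frac32(d+1)$, nor the full set of values $J>2d$ at which equality fails.

\subsection*{The idea}
Let each of $J$ joints select $d$ lines that make it a joint. If every line is selected by at most two joints, then counting incidences gives at least $Jd/2$ lines. Theorem~\ref{thm:shadow} says that for $d+1\le J\le2d$ no projected generically induced configuration beats this count. To beat it one needs lines with three joints: if $t$ lines are selected three times and all others twice, the number of lines is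
\begin{equation}\label{eq:saving}
t+\frac{Jd-3t}{2}=\frac{Jd-t}{2},
\end{equation}
so every two such triple lines save one line. A triple line has a price. The lines from an outside point to three collinear points are coplanar, so the outside point can use only two of them. With $J\le d+2$ joints this price cancels the gain (Section~\ref{sec:small}). With more joints it can be paid: two skew triple lines give the eight lines of Section~\ref{sec:eight}, which are then extended to higher dimensions in two ways, with many triple lines in Section~\ref{sec:twod} and with many values of $J$ in Section~\ref{sec:range}. Section~\ref{sec:shadow} proves Theorem~\ref{thm:shadow}.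

\section{Affine independence, projections and counting}\label{sec:prelim}

\subsection{Affine independence}
Points $y_0,\dots,y_n\in\mathbb{F}^d$ are \emph{affinely independent} if $y_1-y_0,\dots,y_n-y_0$ are linearly independent, or equivalently if the lifted vectors $(1,y_0),\dots,(1,y_n)\in\mathbb{F}^{d+1}$ are linearly independent. A \emph{flat} is an affine subspace, $\operatorname{aff}(Y)$ is the smallest flat that contains $Y$ (with $\operatorname{aff}(\emptyset)=\emptyset$), and an \emph{affine basis} of a flat $E$ is an affinely independent set $Y$ with $\operatorname{aff}(Y)=E$. A set of $e+1$ points that spans a flat of dimension $e$ is an affine basis of it. Two lines are \emph{skew} if no plane contains both. The line through distinct points $x,y$ is written $xy$. We use the following facts.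

\begin{enumerate}
\item[(F1)] The lines $vy_1,\dots,vy_d$ have linearly independent directions if and only if $v,y_1,\dots,y_d$ are affinely independent. This is the definition, read at the base point $v$; it is how we verify every joint below.
\item[(F2)] If $Y$ is affinely independent and $x\notin\operatorname{aff}(Y)$, then $Y\cup\{x\}$ is affinely independent.
\item[(F3)] If $Y$ is affinely independent and $Y_1,Y_2\subseteq Y$, then $\operatorname{aff}(Y_1)\cap\operatorname{aff}(Y_2)=\operatorname{aff}(Y_1\cap Y_2)$. Indeed, a point of $\operatorname{aff}(Y)$ has unique barycentric coordinates with respect to $Y$, and it lies in $\operatorname{aff}(Y_i)$ exactly when its coordinates vanish outside $Y_i$.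
\item[(F4)] Since $\mathbb{F}$ is infinite, a nonzero polynomial over $\mathbb{F}$ in finitely many variables is nonzero at some point, and hence finitely many nonzero polynomials are simultaneously nonzero at some point (take their product). In particular, finitely many proper flats do not cover $\mathbb{F}^d$, because each lies in the zero set of a nonzero polynomial of degree one.
\end{enumerate}

Fact (F4), together with the supply of distinct scalars and of at least three points on a line, is where the hypothesis on $\mathbb{F}$ enters. Over $\mathbb{F}_2$, for instance, a line has two points and triple lines do not exist.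

\begin{lemma}\label{lem:flats}
Let $Y,Y'$ be disjoint sets with $Y\cup Y'$ affinely independent, and let $E=\operatorname{aff}(Y)$ and $E'=\operatorname{aff}(Y')$. Then $E\cap E'=\emptyset$, and if $Z\subseteq E$ and $Z'\subseteq E'$ are affinely independent, then so is $Z\cup Z'$.
\end{lemma}

\begin{proof}
The first claim is (F3). Let $\hat E$ and $\hat E'$ be the linear spans of the lifts of $Y$ and of $Y'$. The lifts of $Y\cup Y'$ are linearly independent, so $\hat E\cap\hat E'=0$. The lifts of $Z$ are independent vectors in $\hat E$ and those of $Z'$ are independent vectors in $\hat E'$, so together they are independent.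
\end{proof}

\subsection{Systems of sets and their projections}
For $d\ge1$, a \emph{$d$-system} is a pair $(\mathcal A,\mathcal B)$ where, for some $r$, the family $\mathcal A$ is a nonempty finite family of $r$-sets, $\mathcal B$ is a finite family of $(r-1)$-sets, and each $A\in\mathcal A$ contains at least $d$ members of $\mathcal B$. An $r$-set has $r$ subsets of size $r-1$, so $r\ge d$, and with $\delta=r-d$ this is the condition in the definition of $f(d+\delta,|\mathcal A|,\delta)$. Thus $P_d(J)$ is the least value of $|\mathcal B|$ over all $d$-systems with $|\mathcal A|=J$.

Hyperplanes $H_i=\{x\in\mathbb{F}^r:\langle n_i,x\rangle=c_i\}$, $i\in[n]$, $n\ge r$, are in \emph{general position} if any $r$ of the vectors $n_i$ are linearly independent and no $r+1$ of the hyperplanes have a common point. They exist for every $n$: take distinct $t_1,\dots,t_n\in\mathbb{F}$ and let $H_i$ be given by $x_1+x_2t_i+\dots+x_rt_i^{r-1}=t_i^r$. Any $r$ normal vectors form a nonsingular Vandermonde matrix, and $x\in H_i$ means that $t_i$ is a root of the polynomial $T^r-x_rT^{r-1}-\dots-x_1$, which has at most $r$ roots.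

\begin{proposition}\label{prop:projection}
Let $d\ge2$, let $(\mathcal A,\mathcal B)$ be a $d$-system of $r$-subsets and $(r-1)$-subsets of $[n]$, and let $H_1,\dots,H_n$ be in general position in $\mathbb{F}^r$. Put $p_A=\bigcap_{i\in A}H_i$ and $\ell_B=\bigcap_{i\in B}H_i$. There is a linear map $\pi\colon\mathbb{F}^r\to\mathbb{F}^d$ such that the sets $\pi(\ell_B)$, $B\in\mathcal B$, are distinct lines and the points $\pi(p_A)$, $A\in\mathcal A$, are distinct joints of them. Consequently $M_d(J)\le P_d(J)$ for all $J$.
\end{proposition}

\begin{proof}
By independence of the normal vectors, $p_A$ is a point and $\ell_B$ is a line. If $A\ne A'$ then $p_A\ne p_{A'}$, since no point lies on $r+1$ hyperplanes. If $B\ne B'$ then $\ell_B\ne\ell_{B'}$, since $r$ hyperplanes share only one point. Fix $A$, and for $i\in A$ let $v_i$ be a direction of $\ell_{A\setminus\{i\}}$, a line through $p_A$. Then $\langle n_j,v_i\rangle=0$ for $j\in A\setminus\{i\}$, and $\langle n_i,v_i\rangle\ne0$ because the $n_j$ with $j\in A$ form a basis. Pairing a relation $\sum_{j\in A}\lambda_jv_j=0$ with $n_i$ gives $\lambda_i=0$, so the $r$ directions $v_i$ are independent.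

If $u_1,\dots,u_j\in\mathbb{F}^r$ are independent and $j\le d$, then the determinant of the first $j$ coordinates of $\pi u_1,\dots,\pi u_j$ is a polynomial in the entries of $\pi$. It is nonzero, because some $\pi$ sends $u_1,\dots,u_j$ to the first $j$ standard basis vectors. By (F4) there is a $\pi$ that preserves the independence of any finite list of such tuples. We list the following ones: for each $A\in\mathcal A$, the directions of $d$ lines $\ell_B$ with $B\in\mathcal B$, $B\subseteq A$; for $A\ne A'$ in $\mathcal A$, the vector $p_A-p_{A'}$; for each $B\in\mathcal B$, the direction $v_B$ of $\ell_B$; and for $B\ne B'$ in $\mathcal B$, the pair $(v_B,y-x)$ for some $x\in\ell_B$ and $y\in\ell_{B'}\setminus\ell_B$. The first two kinds make the points $\pi(p_A)$ distinct joints, the third makes each $\pi(\ell_B)$ a line, and the last gives $\pi(y)\notin\pi(\ell_B)$, so the lines are distinct.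
\end{proof}

\subsection{Counting}
Given a set $\mathcal L$ of lines and $J$ of its joints, we fix for each of these joints $d$ lines of $\mathcal L$ through it with independent directions and say that the joint \emph{selects} them. Let $a(\ell)$ be the number of joints that select $\ell$. Then $\sum_{\ell\in\mathcal L}a(\ell)=Jd$. Two distinct joints select at most one common line, so
\begin{equation}\label{eq:pairs}
\sum_{\ell\in\mathcal L}\binom{a(\ell)}2\le\binom J2,\qquad\text{and}\qquad\sum_{\ell\text{ selected by }p}\bigl(a(\ell)-1\bigr)\le J-1\quad\text{for each joint }p.
\end{equation}
Set systems have the same property: two distinct $r$-sets have at most one common $(r-1)$-subset, since such a subset must equal their intersection. The next bound therefore applies both to joints with their selected lines and to members of $\mathcal A$ with the members of $\mathcal B$ that they contain.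

\begin{lemma}\label{lem:greedy}
Let $V_1,\dots,V_m$ be finite sets with $|V_j|\ge d$ for all $j$ and $|V_i\cap V_j|\le1$ for $i\ne j$. Then $|V_1\cup\dots\cup V_m|\ge md-\binom m2=\frac m2(2d+1-m)$.
\end{lemma}

\begin{proof}
The set $V_j$ has at least $d-(j-1)$ elements outside $V_1\cup\dots\cup V_{j-1}$. Sum over $j$.
\end{proof}

The constructions in Sections~\ref{sec:shadow} and~\ref{sec:range} use graphs with prescribed, nearly equal degrees.

\begin{lemma}\label{lem:degrees}
Let $g_1,\dots,g_s\in\{0,\dots,s-1\}$ have even sum and differ pairwise by at most $1$. Then there is a simple graph on $[s]$ in which vertex $i$ has degree $g_i$.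
\end{lemma}

\begin{proof}
Let $2e=\sum g_i$, so that $e\le\binom s2$. Among graphs on $[s]$ with $e$ edges take one that minimizes the sum of the squared degrees. Suppose $\deg u\ge\deg v+2$. Then $u$ has at least $\deg v+1$ neighbors other than $v$, so one of them, $w$, is not adjacent to $v$. Replacing the edge $uw$ by $vw$ changes the sum of squares by $2(\deg v-\deg u+1)<0$, a contradiction. So the degrees differ pairwise by at most $1$. A multiset of $s$ integers with this property and with sum $2e=qs+\rho$, $0\le\rho<s$, consists of $\rho$ copies of $q+1$ and $s-\rho$ copies of $q$. Hence the degrees and the numbers $g_i$ form the same multiset, and relabeling the vertices finishes the proof.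
\end{proof}

\subsection{The plane}
\begin{proof}[Proof of Theorem~\ref{thm:answer}(a)]
Let $L_0$ be the least $L$ with $\binom L2\ge J$. A joint in $\mathbb{F}^2$ is the intersection point of two of the lines, and the pair determines the point, so $L$ lines have at most $\binom L2$ joints and $M_2(J)\ge L_0$. Any $J$ pairs from $[L_0]$ together with the $L_0$ singletons form a $2$-system, so $P_2(J)\le L_0$. With Proposition~\ref{prop:projection}, $P_2(J)\le L_0\le M_2(J)\le P_2(J)$.
\end{proof}

\section{Six joints on eight lines}\label{sec:eight}

For $d=3$ and $J=6$ the count $Jd/2$ gives nine lines, and by \eqref{eq:saving} two triple lines would bring it down to eight. Here is such a configuration.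

Let $\ell,\ell'$ be skew lines in $\mathbb{F}^3$, and let $X_1,X_2,X_3\in\ell$ and $Y_1,Y_2,Y_3\in\ell'$ be distinct points. Take $\ell$, $\ell'$ and the six lines $X_iY_j$ with $i\ne j$ (Figure~\ref{fig:eight}). Any two points of $\ell$ and any two points of $\ell'$ are affinely independent together, since otherwise a plane would contain all four and hence both lines. At $X_1$ we have the lines $\ell=X_1X_2$, $X_1Y_2$ and $X_1Y_3$, and the points $X_1,X_2,Y_2,Y_3$ are affinely independent, so $X_1$ is a joint by (F1). The definition is symmetric under permuting the indices and under exchanging the two skew lines, so all six points are joints, and $M_3(6)\le8$. Each point is joined to two of the three points on the opposite line, which is as many as it can use.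

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.1]
\draw[very thick] (-0.8,1.88) -- (4.8,2.72) node[right] {$\ell$};
\draw[very thick] (-0.8,0.48) -- (4.8,-0.08) node[right] {$\ell'$};
\draw (0,2) -- (2,0.2); \draw (0,2) -- (4,0);
\draw (2,2.3) -- (0,0.4); \draw (2,2.3) -- (4,0);
\draw (4,2.6) -- (0,0.4); \draw (4,2.6) -- (2,0.2);
\fill (0,2) circle (2pt) node[above] {$X_1$};
\fill (2,2.3) circle (2pt) node[above] {$X_2$};
\fill (4,2.6) circle (2pt) node[above] {$X_3$};
\fill (0,0.4) circle (2pt) node[below] {$Y_1$};
\fill (2,0.2) circle (2pt) node[below] {$Y_2$};
\fill (4,0) circle (2pt) node[below] {$Y_3$};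
\end{tikzpicture}
\caption{Eight lines in $\mathbb{F}^3$ with six joints: two skew lines $\ell,\ell'$ with three joints each, and the six lines $X_iY_j$ with $i\ne j$. Because $\ell$ and $\ell'$ are skew, the unmarked crossings in the drawing are not intersection points in space.}
\label{fig:eight}
\end{figure}

\begin{remark}\label{rem:notsets}
One can see directly that this incidence pattern does not come from sets. Suppose that six distinct $r$-sets $X_i,Y_j$ and eight distinct $(r-1)$-sets had the containments of Figure~\ref{fig:eight}. Let $S$ be the set for $\ell$ and write $X_i=S\cup\{x_i\}$. For $i\ne j$ the set for the line $X_iY_j$ is $X_i\cap Y_j$, and it differs from $S$, so $S\not\subseteq Y_j$. Pick $s_j\in S\setminus Y_j$. Then $X_i\cap Y_j=X_i\setminus\{s_j\}$ for both $i\ne j$, which forces $Y_j=(S\setminus\{s_j\})\cup\{x_i:i\ne j\}$. Hence $Y_1\cap Y_2\cap Y_3\subseteq S\setminus\{s_1\}$ has at most $r-2$ elements, and there is no set for $\ell'$.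
\end{remark}

Eight lines is the true minimum. Counting alone excludes six lines and leaves one pattern on seven; geometry excludes that pattern.

\begin{proposition}\label{prop:seven}
$M_3(6)\ge8$.
\end{proposition}

\begin{proof}
Suppose $L\le7$ lines have six joints, and let each joint select three lines. For every integer $a$,
\[
\binom a2-(2a-3)=\frac{(a-2)(a-3)}2\ge0,
\]
with equality only for $a\in\{2,3\}$. By \eqref{eq:pairs} and $\sum a(\ell)=18$,
\[
15=\binom62\ge\sum_\ell\binom{a(\ell)}2\ge\sum_\ell\bigl(2a(\ell)-3\bigr)=36-3L\ge15 .
\]
So $L=7$ and equality holds throughout. Every $a(\ell)$ is $2$ or $3$, and since the seven values sum to $18$, exactly four lines are \emph{heavy}, meaning $a(\ell)=3$. Also any two of the joints select a common line, so for each joint the sum of $a(\ell)-1$ over its three lines equals $5$. Each term is $1$ or $2$, so each joint selects exactly two heavy lines. Two lines meet in at most one point, so distinct joints give distinct pairs of heavy lines, and there are only $\binom42=6$ pairs. Thus the four heavy lines meet pairwise, in six distinct points, which are the six joints. Two heavy lines span a plane $\Pi$, and each of the other two meets them in two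 distinct points and so lies in $\Pi$. All six joints lie in $\Pi$, and each of the seven lines contains at least two joints, so all seven lines lie in $\Pi$. Three lines in a plane do not have independent directions, a contradiction.
\end{proof}

Thus $M_3(6)=8$. Theorem~\ref{thm:answer}(c) follows once we know $P_3(6)=9$, which is the case $d=3$, $J=6$ of Theorem~\ref{thm:shadow}.

\section{Partial shadows of at most $2d$ sets}\label{sec:shadow}

\subsection{Upper bounds from graphs}
Let $\Gamma$ be a graph on $[N]$ and let $U$ be a set of $J$ vertices, each of degree at least $d$. Put
\[
\mathcal A=\{[N]\setminus\{x\}:x\in U\},\qquad\mathcal B=\{[N]\setminus\{x,y\}:xy\in E(\Gamma)\}.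
\]
The set $[N]\setminus\{x\}$ contains $[N]\setminus\{y,z\}$ exactly when $x\in\{y,z\}$, so it contains $\deg x\ge d$ members of $\mathcal B$. This is a $d$-system with $|\mathcal A|=J$ and $|\mathcal B|=|E(\Gamma)|$. Geometrically, $N$ hyperplanes in $\mathbb{F}^{N-1}$ are the facets of a simplex, and we keep some of its vertices and edges.

For $J\le d+1$ take $N=d+1$, $U=[J]$, and let $\Gamma$ consist of all pairs that meet $U$. Every vertex of $U$ has degree $d$, and the sum $Jd$ of these degrees counts the $\binom J2$ edges inside $U$ twice and the other edges once. So $P_d(J)\le Jd-\binom J2$.

For $J\ge d+1$ take $N=J$ and $U=[J]$. If $Jd$ is even, Lemma~\ref{lem:degrees} gives a $d$-regular graph on $[J]$. If $Jd$ is odd, then $J$ and $d$ are odd, so $d\ne J-1$ and $d+1\le J-1$, and the lemma gives a graph with one vertex of degree $d+1$ and all others of degree $d$. In both cases there are $\lceil Jd/2\rceil$ edges, so $P_d(J)\le\lceil Jd/2\rceil$. For $d=4$, $J=6$ this is the bound $f(5,6,1)\le12$ quoted in the introduction.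

\subsection{The lower bound}
For $J\le d+1$, Lemma~\ref{lem:greedy} gives $P_d(J)\ge Jd-\binom J2$. Since $|\mathcal B|$ is an integer, Theorem~\ref{thm:shadow} will follow from the next statement.

\begin{proposition}\label{prop:half}
Let $d\ge1$ and let $(\mathcal A,\mathcal B)$ be a $d$-system with $|\mathcal A|=m\le2d$. Then $|\mathcal B|\ge md/2$.
\end{proposition}

If every member of $\mathcal B$ lies in at most two members of $\mathcal A$, this is double counting. The difficulty is a set $B\in\mathcal B$ with three supersets $B\cup\{x_1\}$, $B\cup\{x_2\}$, $B\cup\{x_3\}$ in $\mathcal A$. In that case the element $x_1$ lies in one of them and is missing from two, and such an element splits the system into two smaller ones.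

\begin{lemma}\label{lem:split}
Let $d\ge2$, let $(\mathcal A,\mathcal B)$ be a $d$-system, and let $i$ be an element that is missing from $m_0\ge1$ members of $\mathcal A$ and lies in $m_1\ge1$ members. Then there are a $d$-system $(\mathcal A_0,\mathcal B_0)$ and a $(d-1)$-system $(\mathcal A_1,\mathcal B_1)$ with $|\mathcal A_0|=m_0$, $|\mathcal A_1|=m_1$ and $|\mathcal B|=|\mathcal B_0|+|\mathcal B_1|$.
\end{lemma}

\begin{proof}
Let $\mathcal A_0,\mathcal B_0$ consist of the members of $\mathcal A,\mathcal B$ that do not contain $i$, and let $\mathcal A_1,\mathcal B_1$ be obtained from the remaining members by deleting $i$. A set $A\in\mathcal A_0$ has no subset containing $i$, so it contains at least $d$ members of $\mathcal B_0$. A set $A\in\mathcal A$ with $i\in A$ has only one $(r-1)$-subset without $i$, so it contains at least $d-1$ members of $\mathcal B$ that contain $i$, and deleting $i$ preserves these containments and is injective.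
\end{proof}

In geometric terms, $\mathcal A_1$ and $\mathcal B_1$ are the points and lines inside the hyperplane $H_i$. The points on $H_i$ lose one line each in this count, and the loss must be recovered from Lemma~\ref{lem:greedy}, which exceeds $md/2$ when $m$ is small.

\begin{example}\label{ex:nine}
Let $d=3$ and $m=6$. If some $B$ has three supersets in $\mathcal A$, split at an element with $m_0\ge2$ and $m_1\ge1$. For $(m_0,m_1)=(3,3)$ Lemma~\ref{lem:greedy} gives $|\mathcal B_0|+|\mathcal B_1|\ge6+3$, and for $(4,2)$ it gives $6+3$ again. For $(2,4)$ it gives $|\mathcal B_0|\ge5$, and the four members of $\mathcal A_1$ determine four distinct pairs of members of $\mathcal B_1$, so $|\mathcal B_1|\ge4$. For $(5,1)$ we have $|\mathcal B_1|\ge2$, and the members of $\mathcal A_0$ determine five triples of members of $\mathcal B_0$ that meet pairwise in at most one element. On six elements each element lies in at most two such triples, which allows at most $6\cdot2/3=4$ triples, so $|\mathcal B_0|\ge7$. In every case $|\mathcal B|\ge9$.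
\end{example}

\begin{proof}[Proof of Proposition~\ref{prop:half}]
We use induction on $m$, for all $d$ at once. If $m\le d+1$, Lemma~\ref{lem:greedy} gives $|\mathcal B|\ge\frac m2(2d+1-m)\ge md/2$. So let $d+2\le m\le2d$, which forces $d\ge2$. If every member of $\mathcal B$ lies in at most two members of $\mathcal A$, then counting containments gives $2|\mathcal B|\ge md$. Otherwise, as shown above, some element is missing from $m_0\ge2$ members of $\mathcal A$ and lies in $m_1\ge1$ members, where $m_0+m_1=m$. Apply Lemma~\ref{lem:split}.

Suppose first that $m_1\le d-1$. Lemma~\ref{lem:greedy} with $d-1$ in place of $d$ gives $|\mathcal B_1|\ge\frac{m_1}2(2d-1-m_1)\ge m_1d/2$. The induction hypothesis applies to $(\mathcal A_0,\mathcal B_0)$, as $m_0<m\le2d$, and gives $|\mathcal B_0|\ge m_0d/2$. Adding, $|\mathcal B|\ge md/2$.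

Suppose now that $m_1\ge d$, so that $2\le m_0\le d$. Since $m_0\ge2$ we have $m_1\le m-2\le2(d-1)$, so the induction hypothesis applies to the $(d-1)$-system $(\mathcal A_1,\mathcal B_1)$ and gives $|\mathcal B_1|\ge m_1(d-1)/2$. Lemma~\ref{lem:greedy} gives $|\mathcal B_0|\ge\frac{m_0}2(2d+1-m_0)$. Therefore
\begin{align*}
2|\mathcal B|-md&\ge m_0(2d+1-m_0)+m_1(d-1)-(m_0+m_1)d\\
&=m_0(d+2-m_0)-m=(m_0-2)(d-m_0)+(2d-m)\ge0.\qedhere
\end{align*}
\end{proof}

This completes the proof of Theorem~\ref{thm:shadow}. In particular $P_d(2d)=d^2$ and $P_3(6)=9$, so Theorem~\ref{thm:answer}(c) is proved as well.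

\begin{remark}\label{rem:sharp}
The hypothesis $J\le2d$, used in the last inequality and in both appeals to induction, cannot be relaxed. Let $\mathcal A$ consist of the $2d+1$ subsets of $[d+2]$ of size $d$ whose complement meets $\{d+1,d+2\}$. Its shadow consists of the complements of the triples that meet $\{d+1,d+2\}$, so it has $\binom{d+2}3-\binom d3=d^2<(2d+1)d/2$ members. Here the $d$ complements of the triples $\{x,d+1,d+2\}$ have three supersets in $\mathcal A$ and the others have two, in agreement with \eqref{eq:saving} for $J=2d+1$ and $t=d$.
\end{remark}

\section{Forming $2d$ joints with fewer than $d^2$ lines}\label{sec:twod}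

We prove Theorem~\ref{thm:answer}(b). By Theorem~\ref{thm:shadow} it suffices to construct, for each $d\ge3$, at most $d^2-e$ lines with exactly $2d$ joints, where $e=\lfloor(d-1)/2\rfloor\ge1$. By \eqref{eq:saving} we should look for $2e$ triple lines.

\subsection{Odd dimension}
Let $d=2e+1$ with $e\ge1$. We replace the two skew lines of Section~\ref{sec:eight} by two flats $E,E'$ of dimension $e$, each carrying $d$ of the joints. With only $2e+1$ points available in a flat, $e$ triple lines fit if they pass through one common point. Each joint will have $e$ independent lines inside its own flat and needs $e+1$ more, which go to an affine basis of the other flat. The task is to choose these cross lines so that the basis condition holds at both ends of every one of them.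

Let $O,P_1,\dots,P_e,O',P_1',\dots,P_e'$ be $d+1$ affinely independent points, and choose $Q_i\in OP_i\setminus\{O,P_i\}$ and $Q_i'\in O'P_i'\setminus\{O',P_i'\}$. Let $E=\operatorname{aff}(O,P_1,\dots,P_e)$ and $E'=\operatorname{aff}(O',P_1',\dots,P_e')$. We abbreviate $\mathbf P=\{P_1,\dots,P_e\}$ and $\mathbf Q=\{Q_1,\dots,Q_e\}$, and define $\mathbf P',\mathbf Q'$ in the same way. The sets
\begin{equation}\label{eq:bases}
\mathbf P\cup\{O\},\qquad\mathbf Q\cup\{O\},\qquad\mathbf P\cup\{Q_i\},\qquad\mathbf Q\cup\{P_i\}
\end{equation}
are affine bases of $E$. The first is one by definition, and the second because $Q_i-O$ is a nonzero multiple of $P_i-O$. The spans of the last two contain the line $P_iQ_i$ and hence $O$, so these sets of $e+1$ points span $E$. The same holds with primes in $E'$. The $2e+1$ points $O,P_i,Q_i$ are distinct, since the lines $OP_i$ meet only in $O$, and $E\cap E'=\emptyset$ by Lemma~\ref{lem:flats}. So we have $4e+2=2d$ distinct points, which we call \emph{listed}.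

Inside $E$ take the $e$ lines $OP_i$, each of which contains $Q_i$, and the lines $P_iP_j$ and $Q_iQ_j$ for $i<j$. These are at most $e+2\binom e2=e^2$ lines. Take the corresponding lines in $E'$. The \emph{cross lines} join each listed point of $E$ to the points of $E'$ shown in the left half of the table; the right half records the same lines as seen from $E'$.
\begin{center}
\begin{tabular}{c|c||c|c}
point of $E$ & joined to & point of $E'$ & joined to\\ \hline
$O$ & $\mathbf P'\cup\{O'\}$ & $O'$ & $\mathbf Q\cup\{O\}$\\
$P_i$ & $\mathbf P'\cup\{Q_i'\}$ & $P_j'$ & $\mathbf P\cup\{O\}$\\
$Q_i$ & $\mathbf Q'\cup\{O'\}$ & $Q_j'$ & $\mathbf Q\cup\{P_j\}$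
\end{tabular}
\end{center}
Every entry is a basis from \eqref{eq:bases} or its primed version. There are $(2e+1)(e+1)$ cross lines, so the total number of lines is at most
\[
2e^2+(2e+1)(e+1)=4e^2+3e+1=d^2-e.
\]
For $e=1$ the cross lines form the hexagon $O\,O'\,Q_1\,Q_1'\,P_1\,P_1'$, and we recover Figure~\ref{fig:eight}.

\emph{Listed points are joints.} Each listed point $v\in E$ belongs to an affine basis $Z$ of $E$ such that all lines from $v$ to $Z\setminus\{v\}$ were taken: use $Z=\mathbf P\cup\{O\}$ for $v=O$ and $v=P_i$, and $Z=\mathbf Q\cup\{O\}$ for $v=Q_i$. Let $Z'$ be the affine basis of $E'$ to which $v$ is joined by cross lines. By Lemma~\ref{lem:flats} the $d+1$ points of $Z\cup Z'$ are affinely independent, so $v$ is a joint by (F1). The lines inside $E'$ mirror those inside $E$, and the right half of the table supplies the bases of $E$, so the same argument applies to the listed points of $E'$.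

\emph{There are no other joints.} We prove more, for use in the even case: at an unlisted point the directions of the lines of the configuration span a space of dimension at most $e$. A cross line $vy$ with $v\in E$, $y\in E'$ meets $E$ only in $v$, since otherwise it would lie in $E$ and give $y\in E\cap E'$; likewise it meets $E'$ only in $y$. Two cross lines $vy$ and $v'y'$ with $v\ne v'$ and $y\ne y'$ are disjoint, because $v,v',y,y'$ are affinely independent by Lemma~\ref{lem:flats}; two distinct cross lines with a common endpoint meet only there. Hence an unlisted point on a cross line lies outside $E\cup E'$ and on no second cross line, so it lies on one line only. An unlisted point on no cross line has all its lines in $E$ or all in $E'$, as these flats are disjoint. Since $1\le e<d$, the claim follows and no unlisted point is a joint.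

\subsection{Even dimension}
Let $d=2e+2$ with $e\ge1$, so that $e=\lfloor(d-1)/2\rfloor$. Place the configuration for dimension $d-1=2e+1$ in a hyperplane $\Sigma\subset\mathbb{F}^d$. Each of its $2(d-1)$ joints needs one more line, leaving $\Sigma$, and we need two more joints. We may spend $d^2-(d-1)^2=2(d-1)+1$ lines. So we take two new points $G,H$, join each to half of the old joints, and join them to each other. For $G$ and $H$ to be joints, each half must be affinely independent. Put
\[
T_1=\mathbf P\cup\{O\}\cup\mathbf Q',\qquad T_2=\mathbf Q\cup\mathbf P'\cup\{O'\}.
\]
These sets partition the old joints, each has $2e+1=d-1$ points, and each is affinely independent by \eqref{eq:bases} and Lemma~\ref{lem:flats}. Choose $G\notin\Sigma$. By (F2) the sets $T_1\cup\{G\}$ and $T_2\cup\{G\}$ are affinely independent, and they span hyperplanes. By (F4) choose $H$ outside these two hyperplanes and outside $\Sigma$. By (F2) again, $T_1\cup\{G,H\}$ and $T_2\cup\{G,H\}$ are affinely independent sets of $d+1$ points. Add the lines from $G$ to $T_1$, the lines from $H$ to $T_2$, and $GH$. The total is at most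
\[
(d-1)^2-e+2(d-1)+1=d^2-e.
\]

By (F1), $G$ and $H$ are joints. An old joint has $d-1$ independent lines in $\Sigma$ and a new line not parallel to $\Sigma$, so it is a joint in $\mathbb{F}^d$. This gives $2d$ joints. Let $x$ be any other point. If $x\notin\Sigma$, it lies only on new lines, each of which passes through $G$ or $H$, so it lies on at most $2<d$ lines. If $x\in\Sigma$, the only new line that can contain it is $GH$, because each of the others meets $\Sigma$ only in an old joint. By the odd case the old lines through $x$ have directions in a space of dimension at most $e$, so all directions at $x$ span at most $e+1<d$ dimensions. Hence there are exactly $2d$ joints, and the proof of Theorem~\ref{thm:answer} is complete.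

\section{Failure for $\frac32(d+1)\le J\le2d$}\label{sec:range}

We prove Theorem~\ref{thm:range}(b). Since $d+1\le\frac32(d+1)\le J\le2d$, Theorem~\ref{thm:shadow} gives $P_d(J)=\lceil Jd/2\rceil$, and we need $J$ joints on at most $\lceil Jd/2\rceil-1$ lines. For $d=3$ the range is $J=6$, which Section~\ref{sec:eight} covers. Let $d\ge4$, and put $k=d-3\ge1$ and $s=J-6$. The hypothesis becomes
\[
\tfrac32k\le s\le2k,
\]
and in particular $k\le s-1$.

The plan is to keep the eight lines, which save one line, and to add $s$ general points so that each further line carries two joints. Each of the six old points already has three independent directions inside the $3$-dimensional flat of the old configuration, so it needs $k$ lines to new points, $6k$ lines in all. A new point can use at most two points of $\ell$ and two of $\ell'$. This requires $6k\le4s$, which is the lower bound on $J$. We must distribute the $6k$ lines evenly and respect the restriction to two points per line; a cyclic assignment does both.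

\emph{Points.} Let $\ell,\ell'$ be skew lines in $\mathbb{F}^d$ with points $X_i,Y_j$ as in Section~\ref{sec:eight}, and rename $X_1,X_2,X_3,Y_1,Y_2,Y_3$ as $Z_0,\dots,Z_5$. A set of these points with at most two on $\ell$ and at most two on $\ell'$ is affinely independent. Using (F4), choose $G_0,\dots,G_{s-1}$ one at a time, each outside all flats spanned by at most $d$ points chosen earlier, the $Z_j$ included. All $J$ points are distinct. If $Q\subseteq\{Z_0,\dots,Z_5\}$ is affinely independent, $T\subseteq\{G_0,\dots,G_{s-1}\}$ and $|Q|+|T|\le d+1$, then $Q\cup T$ is affinely independent: add the points of $T$ to $Q$ in increasing order of index and apply (F2) each time.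

\emph{Lines between old and new points.} For each integer $t$ with $0\le t<6k$ take the line from $Z_{\lfloor t/k\rfloor}$ to $G_{t\bmod s}$. The point $Z_j$ is used by $k$ consecutive values of $t$, and $k\le s$, so it is joined to $k$ distinct points $G_p$. The point $G_p$ is used by the values $t\equiv p\pmod s$ in $[0,6k)$. Their number $q_p$ is $\lfloor6k/s\rfloor$ or $\lceil6k/s\rceil$, so $q_p\in\{3,4\}$ because $3\le6k/s\le4$, and $\sum_pq_p=6k$. Two of these values differ by at least $s\ge k$, so they give different indices $\lfloor t/k\rfloor$, and $G_p$ is joined to $q_p$ distinct points $Z_j$. Among three of these values the largest and the smallest differ by at least $2s\ge3k$, so their indices differ by at least $3$ and cannot both lie in $\{0,1,2\}$ or both in $\{3,4,5\}$. Hence at most two neighbors of $G_p$ lie on $\ell$ and at most two on $\ell'$, and its $q_p$ neighbors among the $Z_j$ are affinely independent.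

\emph{Lines among new points.} The point $G_p$ needs $d-q_p\in\{k-1,k\}$ further lines, and these numbers have sum $sd-6k$. If the sum is even, put $g_p=d-q_p$. If it is odd, then some $q_p$ equals $4$, for otherwise $3s=6k$ and the sum $sk=2k^2$ would be even; raise that one value from $k-1$ to $k$ and keep the others. In both cases $g_p\ge d-q_p$, the $g_p$ lie in $\{k-1,k\}\subseteq\{0,\dots,s-1\}$, and their sum is $2\lceil(sd-6k)/2\rceil$. Lemma~\ref{lem:degrees} gives a graph on the new points with degrees $g_p$. Take the line $G_pG_{p'}$ for each edge.

\emph{Joints.} For $Z_j$ let $Q$ consist of $Z_j$, a second point $Z_i$ on the same line $\ell$ or $\ell'$, and the two points of the opposite line to which $Z_j$ is joined, and let $T$ be its $k$ neighbors among the new points. For $G_p$ let $Q$ be its $q_p$ neighbors among the $Z_j$, and let $T$ consist of $G_p$ and $d-q_p$ of its neighbors in the graph. In both cases $Q$ is affinely independent and $|Q|+|T|=d+1$, so $Q\cup T$ is affinely independent, and the point is joined to the other $d$ points of $Q\cup T$ by lines of the configuration. By (F1) all $J$ points are joints.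

\emph{Count.} The number of lines is at most
\[
8+6k+\Bigl\lceil\frac{sd-6k}2\Bigr\rceil=8+3(d-3)+\Bigl\lceil\frac{sd}2\Bigr\rceil=\Bigl\lceil\frac{(s+6)d}2\Bigr\rceil-1=\Bigl\lceil\frac{Jd}2\Bigr\rceil-1.
\]
This proves Theorem~\ref{thm:range}(b).

\section{Equality for at most $d+2$ joints}\label{sec:small}

We prove Theorem~\ref{thm:range}(a). Let $d\ge2$, so that $d+2\le2d$ and Theorem~\ref{thm:shadow} applies to all $J\le d+2$. Since $M_d(J)\le P_d(J)$, only lower bounds on $M_d(J)$ are needed. Take $J$ joints of a set of lines and let each select $d$ lines. For $J\le d+1$, Lemma~\ref{lem:greedy} shows that at least $Jd-\binom J2=P_d(J)$ lines are selected.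

Let $J=d+2$. We must show that at least $Jd/2$ lines are selected; the bound $\lceil Jd/2\rceil=P_d(J)$ follows by integrality. Share each selected line equally among the joints that select it, and let
\[
w(p)=\sum_{\ell\text{ selected by }p}\frac1{a(\ell)}
\]
be the weight of the joint $p$. The number of selected lines is $\sum_pw(p)$. If every weight is at least $d/2$ we are done. We show that a joint of smaller weight determines the configuration so tightly that the deficit is made up by two other joints.

\emph{Step 1: a light joint.} For integers $a\ge1$ we have $\frac1a\ge\frac{5-a}6$, since this is equivalent to $(a-2)(a-3)\ge0$, and for $a=1$ the left side exceeds the right by $\frac13$. Let $x$ be a joint with $w(x)<d/2$, let $u$ be the number of its selected lines with $a(\ell)=1$, and let $\sigma=\sum(a(\ell)-1)$ over its selected lines. Then $\sigma\le d+1$ by \eqref{eq:pairs}, and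
\[
\frac d2>w(x)\ge\frac{4d-\sigma}6+\frac u3,\qquad\text{that is,}\qquad\sigma>d+2u.
\]
Hence $u=0$ and $\sigma=d+1$. The $d$ terms $a(\ell)-1$ are positive integers with sum $d+1$, so $x$ selects one line $\ell_0$ with $a(\ell_0)=3$ and $d-1$ lines with $a(\ell)=2$. Let $x,y,z$ be the joints that select $\ell_0$. Each of the other $d-1$ lines is selected by one further joint, and these joints are distinct and different from $y,z$, because a point other than $x$ lies on only one line through $x$. They form the set $S$ of the remaining $J-3=d-1$ joints. This is where $J=d+2$ is used: $x$ is joined by its own selected lines to all other joints. The lines selected by $x$ are $xy$ and $xg$ with $g\in S$, so $S\cup\{x,y\}$ is affinely independent by (F1).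

\emph{Step 2: $\ell_0$ is the only line with three joints.} A collinear triple of joints must contain $z$, since the other joints are affinely independent. If $z,p,q$ are collinear with $\{p,q\}\subseteq S\cup\{x,y\}$ and $\{p,q\}\ne\{x,y\}$, then by (F3)
\[
z\in\operatorname{aff}(p,q)\cap\operatorname{aff}(x,y)=\operatorname{aff}(\{p,q\}\cap\{x,y\}),
\]
and the right side is empty, $\{x\}$ or $\{y\}$, none of which contains $z$. So $\{x,y,z\}$ is the only collinear triple. Therefore $a(\ell)\le2$ for every selected line $\ell\ne\ell_0$, and no $g\in S$ lies on $\ell_0$. It follows that $w(g)\ge d/2$ for all $g\in S$.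

\emph{Step 3: the three collinear joints.} Each of $x,y,z$ receives $\frac13$ from $\ell_0$ and selects $d-1$ other lines. Such a line contributes $1$, unless a second joint selects it, in which case it contributes $\frac12$; the second joint lies in $S$, because a line through two of $x,y,z$ is $\ell_0$. Let $\epsilon$ be the number of pairs $(p,g)\in\{x,y,z\}\times S$ such that both $p$ and $g$ select the line $pg$. Then
\[
w(x)+w(y)+w(z)=1+3(d-1)-\frac\epsilon2 .
\]
For $g\in S$ the three distinct lines $gx,gy,gz$ lie in the plane spanned by $g$ and $\ell_0$, so their directions are dependent and $g$ selects at most two of them. Thus $\epsilon\le2(d-1)$ and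
\[
w(x)+w(y)+w(z)\ge1+2(d-1)=2d-1\ge\frac{3d}2,
\]
where the last inequality is $d\ge2$. Adding the weights of the $d-1$ joints in $S$ gives $\sum_pw(p)\ge(d+2)d/2=Jd/2$. This proves Theorem~\ref{thm:range}(a). For $d=3$ it gives equality for $J\le5$, while equality fails for $J=6$ by Theorem~\ref{thm:answer}(c), which is the last assertion of Theorem~\ref{thm:range}.

\begin{thebibliography}{9}
\bibitem{CY} Ting-Wei Chao and Hung-Hsun Hans Yu, \emph{Tight Bound and Structural Theorem for Joints}, arXiv:2307.15380 (2023).
\end{thebibliography}
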